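# Linear versus right-linear indexed grammars with counters: the language $\{ww\}$

## 1. Skeletons and the exchange of subtrees

We begin with a kind of tree that can be cut and glued without disturbing a certain account kept in $\mathbb N^k$. Fix $k$. For a finite set $Q\subset\mathbb N^k$ let $Q^*$ be the submonoid of $\mathbb N^k$ generated by $Q$, that is, all finite sums of elements of $Q$, including the empty sum $0$. Let $\Delta=\{(x,\dots,x):x\in\mathbb N\}\subseteq\mathbb N^k$ be the diagonal.

**Definition (frame).** A frame consists of a finite set $V$ of symbols with a distinguished $S\in V$, a finite alphabet $T$, a finite set of rules of the two kinds $B\to EF$ and $B\to a$ (with $B,E,F\in V$, $a\in T$), and a finite set $\mathrm{Lab}$ of labels. A label is a triple $\theta=(A,B,j)$ with $A,B\in V$ and $j$ an index. It carries a base vector $b_\theta\in\mathbb N^k$ and a finite set of periods $Q_\theta\subset\mathbb N^k$.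

Read the label $(A,B,j)$ as "arrive as $A$, leave as $B$, and pay some vector from $b_\theta+Q_\theta^*$ on the way".

**Definition (skeleton).** A skeleton is a finite ordered binary tree in which every node carries a label $(A,B,j)\in\mathrm{Lab}$ and a rule with left side $B$. At a leaf the rule is $B\to a$ with $a\in T$. An internal node has exactly two children, its rule is $B\to EF$, and the labels of its left and right child have first components $E$ and $F$. The type of the skeleton is the first component of the root label. Its word is the sequence of letters at its leaves, from left to right.

A subtree of a skeleton (a node with everything below it) is again a skeleton, so it has a type too. For a skeleton $\tau$ put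
$$\beta(\tau)=\sum_{\text{nodes}} b_\theta ,\qquad \Lambda(\tau)=\text{the set of labels occurring in }\tau,\qquad Q_\Lambda=\bigcup_{\theta\in\Lambda}Q_\theta .$$
The possible total payments of $\tau$ form the sum, over all nodes, of the sets $b_\theta+Q_\theta^*$. Now $Q^*+Q^*=Q^*$ and $Q^*+Q'^*=(Q\cup Q')^*$. So it does not matter how often a label occurs, as far as its periods are concerned:
$$\sum_{\text{nodes}}\bigl(b_\theta+Q_\theta^*\bigr)=\beta(\tau)+Q^*_{\Lambda(\tau)} .\tag{1}$$
Call a skeleton of type $S$ **good** if $(\beta(\tau)+Q^*_{\Lambda(\tau)})\cap\Delta\neq\emptyset$, that is, if it can pay a vector with all entries equal. Being good depends only on the pair $(\beta(\tau),\Lambda(\tau))$.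

**Example 1.** Let $k=2$, $T=\{a\}$, $V=\{S,P\}$, with rules $S\to SS$ and $P\to a$. Take two labels, $\theta_1=(S,P,1)$ with $b=(0,1)$, $Q=\{(1,0)\}$, and $\theta_2=(S,S,1)$ with $b=(0,0)$, $Q=\{(1,0)\}$. The skeletons of type $S$ for $a^N$ are the binary trees with $N$ leaves, where each leaf carries $\theta_1$ and each internal node carries $\theta_2$. All have $\beta=(0,N)$, and the payments are $(n,N)$ with $n\ge0$ arbitrary. Taking $n=N$ shows that each is good. The set of payments is infinite, while the pair $(\beta,\Lambda)$ is one small piece of data.

**Lemma 1 (exchange of subtrees).** Let $\tau,\tau'$ be skeletons with nodes $\nu,\nu'$, and suppose that the subtrees at $\nu$ and at $\nu'$ have the same type, the same $\beta$ and the same $\Lambda$. Replacing in $\tau$ the subtree at $\nu$ by the subtree of $\tau'$ at $\nu'$ gives a skeleton with the same type, the same $\beta$ and the same $\Lambda$ as $\tau$. In particular, if $\tau$ is good, so is the new skeleton.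

*Proof.* If $\nu$ has a parent, the rule there only prescribes the first component of the label of $\nu$, and this component is the common type. If $\nu$ is the root, the type of the whole tree is that of the inserted subtree, which is the same. So we get a skeleton of the same type. Let $\beta_{out},\Lambda_{out}$ be the sum of base vectors and the set of labels over the nodes of $\tau$ outside the subtree, and $\beta_{in},\Lambda_{in}$ the common values for the two subtrees. The new skeleton has $\beta=\beta_{in}+\beta_{out}=\beta(\tau)$ and label set $\Lambda_{in}\cup\Lambda_{out}=\Lambda(\tau)$. $\square$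

Here is what this is for. We shall compare two kinds of grammars with counters, one writing only to the left of its nonterminal, the other writing on both sides. From a grammar of the first kind we shall build a frame such that the nonempty words of the language are exactly the words of good skeletons. For a word of length $N$ there are only polynomially many possible triples (type, $\beta$, $\Lambda$) at a node. On the other hand there are $2^n$ words $ww$ with $w\in\{0,1\}^n$, and exchanging pieces between two of them usually destroys the pattern $ww$. This conflict shows that the second kind of grammar is strictly stronger.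

## 2. Indexed grammars with counters

Write $\lambda$ for the empty word.

**Definition (linear indexed grammar).** A linear indexed grammar is $G=(N,T,I,P,S)$ with nonterminals $N$, terminals $T$, index symbols $I$, a set $P$ of productions, and start symbol $S\in N$. Sentential forms are words over $T$ and nonterminals carrying index strings $A[\sigma]$, $\sigma\in I^*$, with at most one nonterminal occurrence. Each production has one of the forms

1. $A[f]\to u\,B[\gamma]\,v$ with $A,B\in N$, $f,\gamma\in I\cup\{\lambda\}$, $u,v\in T^*$;
2. $A[f]\to w$ with $w\in T^*$.

Form 1 rewrites $x\,A[f\sigma']\,y$ to $x\,u\,B[\gamma\sigma']\,v\,y$. Form 2 rewrites $x\,A[f\sigma']\,y$ to $x\,w\,y$, so the remaining index string $\sigma'$ is discarded. Derivations start from $S[\lambda]$. The grammar is right-linear if $v=\lambda$ in every production of form 1.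

The index string is a stack with its top on the left: a production pops $f$ and pushes $\gamma$.

**Definition (counters).** In a (linear or right-linear) indexed grammar with $k$ counters each production is written $\alpha\to(\beta,d_1,\dots,d_k)$ with $(d_1,\dots,d_k)\in\mathbb N^k$. Applying it adds $d_i$ to counter $i$, and all counters start at $0$. A terminal word $w$ is generated if some derivation $S[\lambda]\Rightarrow^*w$ ends with all $k$ counter values equal.

Let $\mathrm{RLC}$ and $\mathrm{LC}$ be the families of languages generated by right-linear and by linear indexed grammars with counters.

**Example 2 (counters, no stack).** With $k=4$ and all index strings empty, consider the right-linear productions (a vector that is not displayed is $0$)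
$$A_1\to(aA_1,1,0,0,0),\quad B_1\to(bB_1,0,0,1,0),\quad A_2\to(aA_2,0,1,0,0),\quad B_2\to(bB_2,0,0,0,1),$$
$$A_1\to B_1,\quad B_1\to A_2,\quad A_2\to B_2,\quad B_2\to P,\qquad P\to(P,1,1,0,0),\quad P\to(P,0,0,1,1),\quad P\to\lambda,$$
with start symbol $A_1$. A derivation yields $a^ib^ja^{i'}b^{j'}$ with counter values $(i+x,\,i'+x,\,j+y,\,j'+y)$, where $x,y\ge 0$ count the uses of the two padding productions. All four are equal if and only if $i=i'$, $j=j'$ and $i+x=j+y$, and the last equation can be met by $x=j$, $y=i$. So the language is $\{a^ib^ja^ib^j:i,j\ge0\}$.

**Example 3 (stack, no counters).** The right-linear productions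
$$S[\lambda]\to A[\$],\quad A[\lambda]\to a\,A[f_a]\ (a\in T),\quad A[\lambda]\to B[\lambda],\quad B[f_a]\to a\,B[\lambda],\quad B[\$]\to\lambda$$
push the letters of $w=a_1\cdots a_n$ while writing them, reach $a_1\cdots a_nB[f_{a_n}\cdots f_{a_1}\$]$, and then pop. The letter $a_n$ comes out first, so the word is $ww^R$, where $w^R$ is the reversal of $w$.

**Definition (machines).** A counter of a machine holds a nonnegative integer, can be increased, decreased and tested for zero. It is reversal-bounded if a fixed constant bounds the number of times it switches between increasing and decreasing. $\mathrm{NPCM}$ is the family of languages accepted by one-way nondeterministic pushdown automata augmented with finitely many reversal-bounded counters. $\mathrm{NCM}$ refers to the same machines without the pushdown.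

For instance, $\{a^ib^ja^ib^j\}$ is an $\mathrm{NCM}$ language. Two counters go up on the first two blocks and down on the last two, and both must end at zero.

It is known that $\mathrm{RLC}=\mathrm{NPCM}$. The question, posed in Oscar H. Ibarra and Ian McQuillan, "Semilinearity of Families of Languages", arXiv:2212.01301 (2022), is whether $\mathrm{RLC}$ is properly contained in $\mathrm{LC}$. Does writing on both sides of the nonterminal give more than writing on one side? The answer is yes. A language is bounded if it is contained in $w_1^*\cdots w_r^*$ for some words $w_1,\dots,w_r$. Let $\mathrm{COPY}=\{ww:w\in\{0,1\}^*\}$.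

**Theorem A.** $\mathrm{RLC}=\mathrm{NPCM}\subsetneq\mathrm{LC}$, with $\mathrm{COPY}\in\mathrm{LC}\setminus\mathrm{NPCM}$. The language $\mathrm{COPY}$ is generated by a linear indexed grammar whose counters are not used.

**Theorem B.** If $L\in\mathrm{NPCM}$ and $L\subseteq\{ww:w\in T^*\}$ for an alphabet $T$, then $L$ has only polynomially many words of length $N$, namely $O(N^{6k+6})$ if $L$ has a right-linear indexed grammar with $k$ counters. No fixed degree works for all such $L$.

**Theorem C.** For regular $R$, the language $\{ww:w\in R\}$ is always generated by a linear indexed grammar (counters unused). It lies in $\mathrm{NPCM}$ if and only if $R$ is bounded.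

**Theorem D.** On bounded languages $\mathrm{LC}$ and $\mathrm{NPCM}$ coincide: every bounded $\mathrm{LC}$ language is accepted by a nondeterministic reversal-bounded counter machine without pushdown ($\mathrm{NCM}$). Over a one-letter alphabet the families also coincide, so the two-letter alphabet of Theorem A is optimal.

## 3. Copying by writing on both sides

A right-linear grammar is linear, so $\mathrm{RLC}\subseteq\mathrm{LC}$. We now turn Example 3 around: the popped letters are written to the right of the nonterminal.

**Proposition 2.** For every regular $R\subseteq T^*$, the language $\{ww:w\in R\}$ is generated by a linear indexed grammar whose counter is never incremented.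

*Proof.* Let a finite automaton without $\lambda$-moves, with states $Q$, initial state $q_0$ and final states $F$, accept $R$. Use nonterminals $S,B,A_q$ $(q\in Q)$, index symbols $\$,f_a$ $(a\in T)$, one counter that always receives $0$ (so the counter condition is vacuous), and
$$S[\lambda]\to A_{q_0}[\$],\quad A_q[\lambda]\to a\,A_{q'}[f_a]\ (q\xrightarrow{a}q'),\quad A_q[\lambda]\to B[\lambda]\ (q\in F),\quad B[f_a]\to B[\lambda]\,a,\quad B[\$]\to\lambda .$$
The only production that removes the nonterminal is $B[\$]\to\lambda$, and $\$$ occurs only at the bottom of the stack, so every $f_a$ must be popped before. Hence each terminal derivation has the form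
$$S[\lambda]\Rightarrow A_{q_0}[\$]\Rightarrow^*a_1\cdots a_nA_q[f_{a_n}\cdots f_{a_1}\$]\Rightarrow a_1\cdots a_nB[f_{a_n}\cdots f_{a_1}\$]\Rightarrow^*a_1\cdots a_n\,B[\$]\,a_1\cdots a_n\Rightarrow ww$$
with $q\in F$, so $w=a_1\cdots a_n\in R$. In the popping phase $a_n$ is written first, then $a_{n-1}$ between $B$ and $a_n$, and so on, which restores the original order. Conversely, every $w\in R$ is obtained along an accepting path. $\square$

For $w=01$ (one-state automaton, $A=A_{q_0}$) the derivation is
$$S\Rightarrow A[\$]\Rightarrow0A[f_0\$]\Rightarrow01A[f_1f_0\$]\Rightarrow01B[f_1f_0\$]\Rightarrow01B[f_0\$]1\Rightarrow01B[\$]01\Rightarrow0101.$$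

With $R=\{0,1\}^*$ we get $\mathrm{COPY}\in\mathrm{LC}$. This also proves the first sentence of Theorem C. For Theorem A it remains to show $\mathrm{COPY}\notin\mathrm{RLC}$.

## 4. Letter counts and bounded slices see no difference

Two familiar tests for non-membership fail here, and it is useful to see why.

**Letter counts.** Given a linear indexed grammar with counters, replace each $A[f]\to uB[\gamma]v$ by $A[f]\to uvB[\gamma]$, with the same counter vector. A sequence of productions is applicable before if and only if it is applicable after, with the same nonterminals, index strings and counter values, and the generated words are rearrangements of each other. So every $\mathrm{LC}$ language has the same letter counts as some $\mathrm{RLC}$ language, and no argument about the numbers of letters alone can separate the families. (The counts of $\mathrm{COPY}$ are just all pairs of even numbers.)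

This rearrangement settles the smallest case. If $L\subseteq a^*$, delete all productions containing other letters (they do not occur in derivations of words of $L$) and rearrange. Over one letter a rearrangement changes nothing, so $L\in\mathrm{RLC}$. This is the one-letter statement of Theorem D. A witness needs at least two letters.

**Bounded slices.** To see that $\mathrm{COPY}$ is not context-free one can intersect it with $0^*1^*0^*1^*$ and pump. Here the set $\{0^i1^j0^i1^j\}$, which has to be refuted in that argument, is in $\mathrm{RLC}$ by Example 2. Theorem D says that this happens for every bounded slice that lies in $\mathrm{LC}$. So the argument must use words $ww$ with genuinely arbitrary $w$, and must count them.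

## 5. Counters as letters, and why periods are needed

**Step 1: turn the counters into letters.** *The purpose is to replace the grammar by a context-free language with a side condition.* Let $L\subseteq T^*$ be generated by a right-linear indexed grammar $G$ with $k$ counters. Take new letters $C=\{c_1,\dots,c_k\}$. Replace each production $A[f]\to(uB[\gamma],d_1,\dots,d_k)$ by $A[f]\to u\,c_1^{d_1}\cdots c_k^{d_k}\,B[\gamma]$, and each $A[f]\to(w,d_1,\dots,d_k)$ by $A[f]\to w\,c_1^{d_1}\cdots c_k^{d_k}$. Let $K\subseteq(T\cup C)^*$ be the language generated without counters.

$K$ is context-free. Indeed, a pushdown automaton can keep the nonterminal in its state and the index string on its stack. For $A[f]\to u'B[\gamma]$ it pops $f$, reads $u'$ and pushes $\gamma$. For $A[f]\to w'$ it pops $f$, reads $w'$ and enters an accepting state without further moves, whatever remains on the stack. It accepts exactly $K$, and languages of pushdown automata are context-free. Right-linearity is used here: the automaton reads the word in the order in which the grammar writes it.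

Let $\pi$ erase the letters of $C$ and let $\Psi(z)=(|z|_{c_1},\dots,|z|_{c_k})$. Derivations of $G$ correspond to derivations in the new grammar, so
$$L=\{\pi(z):z\in K,\ \Psi(z)\in\Delta\}.\tag{2}$$

**The plain exchange argument.** Suppose for a moment that there are no counters, so $L=K=\mathrm{COPY}$, with a grammar in Chomsky normal form with nonterminal set $V$. For each $ww$ with $|w|=n$ choose a derivation tree and a node in it whose yield is a block of length between $2n/3$ and $4n/3$. Record the position and length of the block and the nonterminal. These are at most $(2n)^2|V|$ possibilities for $2^n$ words. Two words with the same record can exchange blocks and the result is still in $L$, which forces the two words to agree in many places. The counting carried out in Section 7 then gives a contradiction.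

With counters the trees derive $z$ and not $\pi(z)$, and an exchange of subtrees changes $\Psi(z)$. To keep $\Psi(z)\in\Delta$ one would have to record the vector $\Psi$ of the exchanged subtree. This is the point where the argument stops: the vector is not bounded in terms of $|\pi(z)|$. For example, the right-linear productions $S\to(S,1,0)$, $S\to(aS,0,1)$, $S\to(a,0,1)$ give $K=(c_1^*ac_2)^+$, and the single word $a$ comes from $c_1^na\,c_2$ for every $n$. The pigeonhole principle has infinitely many holes.

The way around is to record less. Semilinear sets split a payment into a bounded part (base vectors) and an unbounded part (multiples of periods). By (1), the unbounded part of a whole tree depends only on which labels are present, and there are finitely many sets of labels. So we compress $H$-trees for $z$ into skeletons for $\pi(z)$.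

## 6. The frame of a right-linear grammar

Recall that a linear set is a set $b+Q^*$ with $b\in\mathbb N^k$ and $Q\subset\mathbb N^k$ finite, and that a semilinear set is a finite union of linear sets. For instance, $\{(n,1):n\ge0\}=(0,1)+\{(1,0)\}^*$ is linear. Parikh's theorem (1966) says that the set of vectors of letter counts of a context-free language, its Parikh image, is semilinear. Projections of semilinear sets and intersections of two semilinear sets are semilinear (Ginsburg–Spanier).

Keep the notation of Step 1. Let $H$ be a grammar in Chomsky normal form for $K\setminus\{\lambda\}$, with nonterminal set $V$, start symbol $S$ and rules $A\to EF$, $A\to a$ with $a\in T\cup C$. For $A,B\in V$ and $w\in T^+$ put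
$$D_A(w)=\{\Psi(z):A\Rightarrow^*z\in(T\cup C)^*,\ \pi(z)=w\},\qquad U_{A,B}=\{\Psi(st):A\Rightarrow^*sBt,\ s,t\in C^*\}.$$
By (2), for $w\ne\lambda$,
$$w\in L\iff D_S(w)\cap\Delta\ne\emptyset.\tag{3}$$

**Step 2: split a derivation at the place where the word $w$ splits.** *The purpose is a recursion for $D_A(w)$ in which only finitely many sets $U_{A,B}$ occur.*

**Lemma 3.** (a) For $a\in T$: $D_A(a)=\bigcup U_{A,B}$ over all rules $B\to a$.
(b) For $|w|\ge2$: $D_A(w)=\bigcup\bigl(U_{A,B}+D_E(u)+D_F(v)\bigr)$ over all rules $B\to EF$ and all $w=uv$ with $u,v\neq\lambda$.

*Proof.* For "$\supseteq$" compose derivations. In (a), $A\Rightarrow^*sBt\Rightarrow sat$ with $s,t\in C^*$. In (b), $A\Rightarrow^*sBt\Rightarrow sEFt\Rightarrow^*sz_1z_2t$ with $\pi(z_1)=u$, $\pi(z_2)=v$, and $\Psi(sz_1z_2t)=\Psi(st)+\Psi(z_1)+\Psi(z_2)$.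

For "$\subseteq$" take a derivation tree from $A$ for some $z$ with $\pi(z)=w$. Call $\pi$ of the yield of a node its $T$-yield. Start at the root. While the current node has two children of which exactly one has nonempty $T$-yield, move to that child. The current node always has $T$-yield $w$, because the siblings left behind contribute no letters of $T$. Since $w\ne\lambda$, at least one child of a node with two children has nonempty $T$-yield. So the process stops at a node labelled $B$ of one of two kinds. Either its rule is $B\to a$ with $a\in T$, and then $w=a$. Or its rule is $B\to EF$ and both children have nonempty $T$-yields $u,v$, and then $w=uv$ and $|w|\ge2$. The part of the tree outside this node is a derivation $A\Rightarrow^*sBt$ with $s,t\in C^*$. Adding up the letters of $C$ gives the claim in both cases. $\square$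

**Step 3: each $U_{A,B}$ is semilinear.** *The purpose is to obtain base vectors and periods.* Add to $H$ a rule $B\to\hat B$ with a new terminal $\hat B$, start from $A$, and intersect the language with the regular set $C^*\hat BC^*$. The result is the context-free language of all $s\hat Bt$ with $A\Rightarrow^*sBt$ in $H$ and $s,t\in C^*$. By Parikh's theorem its Parikh image is semilinear. Projecting to the coordinates $c_1,\dots,c_k$ gives $U_{A,B}$.

Fix a representation $U_{A,B}=\bigcup_j\bigl(b_\theta+Q_\theta^*\bigr)$ for each pair, a finite union over labels $\theta=(A,B,j)$. Let $\mathrm{Lab}$ be the finite set of all these labels. Together with $V$, $S$, $T$, the rules $B\to EF$ of $H$ and the rules $B\to a$ with $a\in T$, this is a frame as in Section 1.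

**Proposition 4.** For $A\in V$ and $w\in T^+$,
$$D_A(w)=\bigcup_{\tau}\bigl(\beta(\tau)+Q^*_{\Lambda(\tau)}\bigr),\quad\text{over all skeletons }\tau\text{ of type }A\text{ with word }w.$$
Consequently, for $w\ne\lambda$,
$$w\in L\iff w\text{ is the word of a good skeleton}.\tag{4}$$

*Proof.* Induction on $|w|$. If $w=a$, a skeleton of type $A$ for $w$ is a single node with a label $\theta=(A,B,j)$ and a rule $B\to a$, so the right side is $\bigcup_{B\to a}\bigcup_j(b_\theta+Q_\theta^*)=\bigcup_{B\to a}U_{A,B}$, and Lemma 3(a) applies. If $|w|\ge2$, a skeleton of type $A$ for $w$ consists of a root with a label $\theta=(A,B,j)$ and a rule $B\to EF$, and of two skeletons of types $E$ and $F$ for nonempty $u,v$ with $uv=w$. By (1) its set of payments is $b_\theta+Q_\theta^*$ plus the sets of payments of the two subtrees. Taking the union over all choices and using the induction hypothesis gives $\bigcup(U_{A,B}+D_E(u)+D_F(v))$, which is $D_A(w)$ by Lemma 3(b). Finally (4) follows from (3). $\square$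

**Example 1 again.** For $K=(c_1^*ac_2)^+$ take $H$ with rules $S\to SS$, $S\to DS$, $S\to PF$, $D\to c_1$, $F\to c_2$, $P\to a$. No word of $C^*$ is derivable from $S$ or $P$, so $U_{S,S}=\{(n,0)\}$, coming from repeated $S\to DS$, and $U_{S,P}=\{(n,1)\}$, coming from $S\Rightarrow^*c_1^nS\Rightarrow c_1^nPF\Rightarrow c_1^nPc_2$. These are the labels $\theta_2$ and $\theta_1$ of Example 1. The remaining nonempty sets are $U_{P,P}=U_{D,D}=U_{F,F}=\{0\}$, and they play no role in skeletons of type $S$. The derivations $c_1^na\,c_2$ of the word $a$ have all been collected into one skeleton with one node.

## 7. Exchanging blocks of squares: proof of Theorem A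

Let $L$, its grammar with $k$ counters, and the frame be as in Section 6. Let $m$ be the largest entry of any base vector $b_\theta$.

**Step 4: attach polynomially many data to a node.** *The purpose is to set up the pigeonhole principle.* Let $\tau$ be a good skeleton for a word of length $N\geq 1$. As a binary tree with $N$ leaves it has $2N-1$ nodes. Identify the leaves with the positions $1,\dots,N$. The **window** of a node $\nu$ is the set $W=[s,s+\ell-1]$ of leaves below or equal to $\nu$. The **data** of $(\tau,\nu)$ are $s$, $\ell$, the type of the subtree at $\nu$, the pair $(\beta_{in},\Lambda_{in})$ of this subtree, and the corresponding sum and label set $(\beta_{out},\Lambda_{out})$ over all remaining nodes. All entries of $\beta_{in}$ and $\beta_{out}$ lie in $\{0,\dots,m(2N-1)\}$, so the number of possible data is at most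
$$q(N)=N^2\,|V|\,4^{|\mathrm{Lab}|}\,(2mN+1)^{2k},\tag{5}$$
a polynomial in $N$ of degree at most $2k+2$. (Lemma 1 needs only the inner pair. We record the outer pair too, so that the data determine the pair $(\beta(\tau),\Lambda(\tau))$ of the whole skeleton. This costs only a polynomial factor, and the exponent in Theorem B is the one that (5) gives.)

**Lemma 5.** Let $\tau,\tau'$ be good skeletons of words $z,z'$ of length $N$, with nodes $\nu,\nu'$ having equal data and hence a common window $W$. Write $z=xyv$ and $z'=x'y'v'$ with $y,y'$ occupying $W$. Then $xy'v\in L$.

*Proof.* Replace in $\tau$ the subtree at $\nu$ by the subtree of $\tau'$ at $\nu'$. By Lemma 1 this is a good skeleton. Its word is $xy'v$. Apply (4). $\square$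

**Step 5: in a language of squares, an exchange forces agreement.** *The purpose is to draw a conclusion about $z$ and $z'$.* Say that a window $W$ separates $p\in[1,n]$ if exactly one of the positions $p$, $p+n$ lies in $W$.

**Lemma 6.** In Lemma 5 let also $L\subseteq\{ww:w\in T^*\}$ and $N=2n$, and let $W$ separate $p\in[1,n]$. Then $z_p=z'_p$.

*Proof.* The words $z$, $z'$ and $xy'v$ lie in $L$, so they are squares of length $2n$. In $xy'v$, the one of the positions $p,p+n$ that lies in $W$ carries the letter of $z'$, which is $z'_p=z'_{p+n}$. The other one carries the letter of $z$, which is $z_p=z_{p+n}$. Since $xy'v$ is a square, the two letters are equal. $\square$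

**Step 6: choose a window of middle length and count.** Suppose $\mathrm{COPY}\in\mathrm{RLC}$ and apply the above to $L=\mathrm{COPY}$, with $q$ as in (5). Let $n\ge1$ and $N=2n$. For each of the $2^n$ words $z=ww$ with $|w|=n$ choose a good skeleton, which exists by (4). Walk down from the root: as long as the current window has length $>2N/3$, move to a child with the larger window. Since $2N/3\ge4/3>1$, a node with such a window is internal, so the move is possible, and the new window has length at least half of the old one, hence $>N/3$. The walk makes at least one move and stops at a node whose window length $\ell$ satisfies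
$$\frac N3<\ell\le\frac{2N}3,\qquad\text{that is,}\qquad\frac{2n}3<\ell\le\frac{4n}3 .$$
Assign to $z$ the data of this node. At most $q(2n)$ data are possible, so some class of words with the same data has at least $2^n/q(2n)$ elements.

Let $W=[s,s+\ell-1]$ be the common window of this class and $X$ the set of $p\in[1,n]$ separated by $W$. We claim $|X|\ge2n/3$.

If $\ell\le n$, the interval $W$ contains no pair $\{p,p+n\}$, since its elements differ by at most $n-1$. So the $\ell$ elements of $W$ belong to $\ell$ different pairs, and $|X|=\ell>2n/3$.

If $\ell>n$, the pairs inside $W$ are those with $s\le p\le s+\ell-1-n$. These are exactly $\ell-n$ pairs, and indeed $p\le n$ since $s+\ell-1\le2n$. The remaining $\ell-2(\ell-n)$ elements of $W$ belong to separated pairs, so $|X|=2n-\ell\ge2n/3$.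

By Lemma 6 all words of the class agree at the positions in $X$. A word $ww$ is determined by its first $n$ letters, so the class has at most $2^{n-|X|}\le2^{n/3}$ elements. Therefore
$$\frac{2^n}{q(2n)}\le2^{n/3},\qquad\text{i.e.}\qquad2^{2n/3}\le q(2n)\quad\text{for all }n\ge1 .$$
This is false for large $n$, because $q$ is a polynomial. So $\mathrm{COPY}\notin\mathrm{RLC}=\mathrm{NPCM}$. With Section 3 this proves Theorem A. $\blacksquare$

## 8. Three windows separate every position: the bound in Theorem B

One window of middle length fixes about two thirds of the letters. With three windows, all letters can be fixed.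

**Lemma 7.** Let $n\ge1$ and let $\tau$ be a skeleton of a word of length $2n$. There are three nodes of $\tau$ (not necessarily distinct) such that every $p\in[1,n]$ is separated by the window of at least one of them.

*Proof.* **The spine.** *We single out the path that leads to the middle of the word.* Let $\nu_0,\dots,\nu_r$ be the path from the root to the lowest common ancestor $\nu_r$ of the leaves $n$ and $n+1$, with windows $W_0\supset\cdots\supset W_r$. These are intervals containing $n$ and $n+1$, and $W_0=[1,2n]$. The node $\nu_r$ is internal, with leaf $n$ below its left child and leaf $n+1$ below its right child. Let $\nu_{r+1}$ be the left child; its window is $W_{r+1}=W_r\cap[1,n]$. For $t<r$ the set $W_t\setminus W_{t+1}$ is the window of the sibling of $\nu_{t+1}$, so it is an initial or a final segment of $W_t$.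

**Exit times.** *We record when $p$ and $p+n$ leave the windows.* For $p\in[1,n]$ let
$$a_p=\min\{t\le r:p\notin W_t\},\qquad b_p=\min\{t\le r:p+n\notin W_t\},\qquad\min\emptyset=\infty .$$
If $p<p'\le n$ and $p\in W_t$, then $p'\in W_t$, because $W_t$ is an interval containing $n$. So $a_p$ is nondecreasing in $p$. If $p'<p$ and $p+n\in W_t$, then $p'+n\in W_t$, because $W_t$ is an interval containing $n+1\le p'+n$. So $b_p$ is nonincreasing in $p$.

**No simultaneous exit.** *We show that $a_p=b_p<\infty$ is impossible.* Otherwise put $t=a_p=b_p$. Since $W_0=[1,2n]$, we have $t\ge1$, and both $p$ and $p+n$ lie in $W_{t-1}\setminus W_t$. If this set is an initial segment of $W_{t-1}$, then with $p+n$ it contains $n+1\le p+n$. If it is a final segment, then with $p$ it contains $n\ge p$. Both contradict $n,n+1\in W_t$.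

**Choice of the windows.** *There are three kinds of $p$, and one window serves each kind.*

- $a_p=b_p=\infty$. Then $p,p+n\in W_r$, and $W_{r+1}=W_r\cap[1,n]$ contains $p$ but not $p+n$. So $W_{r+1}$ separates $p$.
- $a_p<b_p$. Let $p^*$ be the largest such $p$ and $t_1=a_{p^*}$. For every such $p$ we have $p\le p^*$, hence $a_p\le a_{p^*}=t_1<b_{p^*}\le b_p$. So $p\notin W_{t_1}$ (the windows are nested) and $p+n\in W_{t_1}$, and $W_{t_1}$ separates $p$.
- $b_p<a_p$. Let $p^\circ$ be the smallest such $p$ and $t_2=b_{p^\circ}$. For every such $p$ we have $p\ge p^\circ$, hence $b_p\le b_{p^\circ}=t_2<a_{p^\circ}\le a_p$. So $p+n\notin W_{t_2}$ and $p\in W_{t_2}$, and $W_{t_2}$ separates $p$.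

The nodes $\nu_{t_1},\nu_{t_2},\nu_{r+1}$ suffice, where $t_i=0$ if the corresponding kind does not occur. $\square$

**Example 4.** Let $n=2$ and let the tree be $(1\,((2\,3)\,4))$. The lowest common ancestor of leaves $2,3$ has window $[2,3]$, so $W_0=[1,4]$, $W_1=[2,4]$, $W_2=[2,3]$ and $W_3=\{2\}$, with $r=2$. For $p=1$: $a_1=1$ and $b_1=\infty$ (position $3$ stays), so $t_1=1$, and $W_1$ contains $3$ but not $1$. For $p=2$: $a_2=\infty$ and $b_2=2$ (position $4$ leaves at $W_2$), so $t_2=2$, and $W_2$ contains $2$ but not $4$.

**Proof of the bound in Theorem B.** Let $L\in\mathrm{NPCM}=\mathrm{RLC}$ have a right-linear indexed grammar with $k$ counters, and let $L\subseteq\{ww:w\in T^*\}$. There are no words of odd length. Let $n\ge1$. For each $z\in L$ with $|z|=2n$ choose a good skeleton, three nodes as in Lemma 7 in a fixed order, and the triple of their data. Suppose $z,z'\in L$ receive the same triple. Then the three windows are common to both, each $p\in[1,n]$ is separated by one of them, and Lemma 6, applied to the corresponding pair of nodes, gives $z_p=z'_p$. Both words are squares of length $2n$, so $z=z'$. Thus $z\mapsto$ (triple) is injective, and by (5) the language $L$ has at most $q(2n)^3=O(n^{6k+6})$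 words of length $2n$. $\square$

The last sentence of Theorem B is proved at the end of Section 10.

## 9. Bounded languages: proof of Theorem D

The one-letter statement was proved in Section 4. Now let $L\in\mathrm{LC}$ be bounded, $L\subseteq w_1^*\cdots w_r^*$. Drop the empty $w_j$. If none remains, $L\subseteq\{\lambda\}$ is trivially an $\mathrm{NCM}$ language. So let $r\ge1$ and, enlarging $T$ if necessary, all $w_j\in T^+$. We show that $L$ is an $\mathrm{NCM}$ language.

**Step 1: write both sides on one tape.** *The purpose is to get a context-free language from a grammar that is not right-linear.* Let $\bar T$ be a disjoint copy of $T$, let $\bar v$ be the barred copy of $v$ and $v^R$ its reversal. Replace $A[f]\to(uB[\gamma]v,d)$ by $A[f]\to u\,\overline{v^R}\,c_1^{d_1}\cdots c_k^{d_k}\,B[\gamma]$, and $A[f]\to(w,d)$ by $A[f]\to w\,c_1^{d_1}\cdots c_k^{d_k}$. The new grammar is right-linear, so as in Section 5 it generates, without counters, a context-free language $K$.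

If a derivation of the old grammar emits left parts $u_1,\dots,u_h$, right parts $v_1,\dots,v_h$ and finally $w$, its word is $u_1\cdots u_h\,w\,v_h\cdots v_1$. In the corresponding $z\in K$ the projection to $T$ is $x(z)=u_1\cdots u_hw$, and the projection to $\bar T$, unbarred, is $v_1^R\cdots v_h^R=(v_h\cdots v_1)^R$. Let $y(z)$ be the reversal of this unbarred projection, so $y(z)=v_h\cdots v_1$. Hence
$$L=\{x(z)\,y(z):z\in K,\ \Psi(z)\in\Delta\}.\tag{6}$$

**Step 2: describe where the cut between $x$ and $y$ can fall.** *The purpose is to count copies of the $w_j$ on the two sides separately.* Let $M=\{(i_1,\dots,i_r)\in\mathbb N^r:w_1^{i_1}\cdots w_r^{i_r}\in L\}$. A factorization $xy=w_1^{i_1}\cdots w_r^{i_r}$ cuts either between two copies (or at an end of the word), or inside a copy of some $w_j$. So it always has the form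
$$x=w_1^{i_1}\cdots w_{j-1}^{i_{j-1}}w_j^{i'}s,\qquad y=t\,w_j^{i''}w_{j+1}^{i_{j+1}}\cdots w_r^{i_r},\tag{7}$$
with either $s=t=\lambda$ and $i_j=i'+i''$, or $st=w_j$, $s,t\ne\lambda$ and $i_j=i'+i''+1$. Conversely, (7) with either condition gives $xy=w_1^{i_1}\cdots w_r^{i_r}$. There are finitely many choices of $(j,s,t)$.

**Step 3: $M$ is semilinear.** Consider a nondeterministic finite transducer reading $z\in K$. It guesses $(j,s,t)$ as in (7). It checks that the $T$-letters of $z$ spell an element of $w_1^*\cdots w_j^*s$, and in parallel that the $\bar T$-letters spell the barred copy of an element of $(w_r^R)^*\cdots(w_j^R)^*t^R$. The latter is the form of $y^R$ by (7). Each check needs only finite memory, guessing the parsing where necessary. The transducer outputs a letter $e_i$ whenever it completes a copy of $w_i$ or of $w_i^R$ on its side, plus one additional $e_j$ if $st=w_j$ with $s,t\ne\lambda$. It copies all letters of $C$.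

Context-free languages are closed under finite transductions, so the image of $K$ is context-free, and by Parikh's theorem its Parikh image in $\mathbb N^{r+k}$ is semilinear. The condition that all $c$-counts are equal defines a semilinear set. Intersect with it and project to the $e$-counts; the result is semilinear. By Step 2, a vector $(i_1,\dots,i_r)$ is in this result if and only if some $z\in K$ with $\Psi(z)\in\Delta$ has $x(z)y(z)=w_1^{i_1}\cdots w_r^{i_r}$. By (6) this means exactly $(i_1,\dots,i_r)\in M$. So $M$ is semilinear.

**Step 4: build the counter machine.** We have $L=\{w_1^{i_1}\cdots w_r^{i_r}:i\in M\}$. The machine guesses a factorization of its input in $w_1^*\cdots w_r^*$ while reading it, and counts the copies of $w_j$ in counter $j$. It then guesses one linear set $b+Q^*$ from a fixed representation of $M$, subtracts $b$ and then finitely many guessed elements of $Q$, and accepts if all counters are zero. It accepts an input if and only if the input equals $w_1^{i_1}\cdots w_r^{i_r}$ for some $i\in M$. Each counter first only increases and then only decreases, so it makes one reversal. Hence $L$ is an $\mathrm{NCM}$ language, and so it is in $\mathrm{NPCM}$.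

Conversely, a bounded language in $\mathrm{NPCM}=\mathrm{RLC}$ is in $\mathrm{LC}$. So the two families coincide on bounded languages. $\blacksquare$

## 10. Squares over a regular language: proof of Theorem C

That $\{ww:w\in R\}$ is generated by a linear indexed grammar with unused counter is Proposition 2.

**Bounded $R$ gives $\mathrm{NPCM}$.** If $R\subseteq w_1^*\cdots w_r^*$, then
$$\{ww:w\in R\}\subseteq w_1^*\cdots w_r^*\,w_1^*\cdots w_r^*,$$
so $\{ww:w\in R\}$ is a bounded $\mathrm{LC}$ language, and it is in $\mathrm{NPCM}$ by Theorem D.

**$\mathrm{NPCM}$ gives bounded $R$.** Let $\{ww:w\in R\}\in\mathrm{NPCM}$. If $R=\emptyset$ there is nothing to prove. The map $w\mapsto ww$ is a bijection between the words of length $n$ in $R$ and the words of length $2n$ in $\{ww:w\in R\}$. So by the bound in Theorem B the number of words of length $n$ in $R$ is at most a fixed polynomial in $n$. Take a finite automaton for $R$, without $\lambda$-moves, in which every state is reachable from the initial state and can reach a final state. Call a path from $q$ to $q$ a loop at $q$.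

*Loops at a state commute.* Suppose that some state $q$ has loops labelled $u,v$ with $uv\ne vu$. Let $x$ be a label of a path from the initial state to $q$, and $y$ one of a path from $q$ to a final state. Then $x\{uv,vu\}^hy\subseteq R$ for every $h$. Since $uv$ and $vu$ are different words of equal length, these are $2^h$ different words, all of length $|xy|+h|uv|$. This contradicts polynomial growth. So for each $q$ the labels of loops at $q$ commute pairwise. Pairwise commuting words are powers of a common word (Lyndon–Schützenberger), so they all lie in $t_q^*$ for some word $t_q$.

*Split accepting paths at last visits.* Take an accepting path with first state $q_1$. Cut it at the last visit to $q_1$. The part before the cut is a loop at $q_1$, with label in $t_{q_1}^*$. If the path goes on, it continues with one letter $a_1$ to a state $q_2\ne q_1$ and never returns to $q_1$. Cut the rest at the last visit to $q_2$, and so on. The states $q_1,q_2,\dots$ are distinct, so every word of $R$ lies in some set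
$$t_{q_1}^*\,a_1\,t_{q_2}^*\,a_2\cdots a_{h-1}\,t_{q_h}^*\qquad\text{with }h\le|Q|\text{ and }q_1,\dots,q_h\text{ distinct},$$
where $Q$ is the set of states. There are finitely many such expressions. Each is bounded, being contained in $t_{q_1}^*a_1^*t_{q_2}^*\cdots a_{h-1}^*t_{q_h}^*$. A finite union of bounded languages is bounded: concatenate the expressions $w_1^*\cdots w_r^*$ that contain them. So $R$ is bounded. $\blacksquare$

**No fixed degree in Theorem B.** For $e\ge1$ the regular language $(a^*b)^e$ is contained in $a^*b^*a^*b^*\cdots a^*b^*$ ($e$ pairs), so it is bounded, and $\{ww:w\in(a^*b)^e\}\in\mathrm{NPCM}$ by Theorem C. A word of length $n$ in $(a^*b)^e$ ends in $b$ and has $e-1$ further letters $b$ in arbitrary places among the first $n-1$. So $\{ww:w\in(a^*b)^e\}$ has $\binom{n-1}{e-1}=\Theta(n^{e-1})$ words of length $2n$. As $e$ is arbitrary, no fixed degree works for all $L$. This completes the proof of Theorem B; the proof of Theorem C used only its first statement, so the reasoning is not circular. $\blacksquare$
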